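\title{Almost all graphs are reducible to abelian}

\begin{abstract}
A graph $\Gamma$ with vertex set $V$ and a group $G$ determine a subgroup $G^\Gamma$ of $G^V$, generated by the elements that carry one group element on a closed neighborhood and the identity elsewhere. The graph is called RA (reducible to abelian) if $G^\Gamma$ contains $[G,G]^V$ for every group $G$. We prove that the proportion $p_n$ of RA graphs among labeled graphs on $n$ vertices tends to $1$, and that $1-p_n\sim n^2 2^{-n}$. The proof characterizes RA graphs by a linear condition over the prime fields and shows that a failure forces a set of columns of the closed neighborhood matrix to lose half of its rank. The same argument applies to $G(n,q)$ when $\min(q,1-q)\ge 40\log n/n$, a range that is sharp up to constants. For $q=\frac12$, almost all failures come from two vertices with the same closed neighborhood; the remaining failures have probability $(\frac{16}{21}+o(1))n^8 16^{-n}$ and are governed by a configuration on eight vertices over $\mathbb F_2$.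
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection{Graph powers of groups}

All graphs are finite and simple. Let $\Gamma$ be a graph with vertex set $V$, let $N[w]$ be the closed neighborhood of a vertex $w$ (the vertex $w$ together with its neighbors), and let $G$ be a group. For $a\in G$ and $w\in V$, let $a^w\in G^V$ be the element that has $a$ in the coordinates of $N[w]$ and the identity $1$ in all other coordinates. The \emph{graph power} $G^\Gamma$ is the subgroup of $G^V$ generated by all $a^w$. One may think of each vertex as holding an element of $G$, initially $1$, and of a move as multiplying the elements held on some $N[w]$ by the same $a$; then $G^\Gamma$ is the set of reachable states.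

Let $B$ be the symmetric $0/1$ matrix indexed by $V$ with $B_{uv}=1$ if and only if $v\in N[u]$. It is the adjacency matrix plus the identity, so $B_{vv}=1$. If $G=A$ is abelian and written additively, then $A^\Gamma=\{B\alpha:\alpha\in A^V\}$, and describing $A^\Gamma$ is linear algebra. For a general group, let $\pi\colon G^V\to (G/[G,G])^V$ be the natural map. Its kernel is $[G,G]^V$, and it maps $G^\Gamma$ onto $(G/[G,G])^\Gamma$. So $G^\Gamma$ is the full preimage of $(G/[G,G])^\Gamma$ exactly when
\[
[G,G]^V\le G^\Gamma .
\]
In that case $\Gamma$ is called \emph{$G$-RA}, for ``reducible to abelian''. Since $[G,G]^V$ is generated by the elements with a single commutator $[g,h]=g^{-1}h^{-1}gh$ in a single coordinate, $\Gamma$ is $G$-RA if and only if every such element lies in $G^\Gamma$. The graph is \emph{RA} if it is $G$-RA for every group $G$.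

The graph without edges is RA, because $G^\Gamma=G^V$. At the other end, call two vertices $u\ne v$ \emph{closed twins} if $N[u]=N[v]$. Every generator $a^w$ then has the same entry at $u$ and at $v$, hence so does every element of $G^\Gamma$, and for nonabelian $G$ no nontrivial commutator can be placed at $u$ alone. We record this.

\begin{lemma}\label{lem:twins}
A graph with closed twins is not RA.
\end{lemma}

In particular complete graphs on at least two vertices are not RA. Between these extremes, commutators are isolated by the following observation. The entry of $[g^u,h^w]$ at a vertex $v$ is $[g,h]$ if $v$ lies in both $N[u]$ and $N[w]$, and otherwise it is a commutator with $1$. Thus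
\begin{equation}\label{eq:comm}
[g^u,h^w]\ \text{has}\ [g,h]\ \text{on}\ N[u]\cap N[w]\ \text{and}\ 1\ \text{elsewhere.}
\end{equation}

\begin{example}\label{ex:c4}
Let $\Gamma$ be the $4$-cycle with vertices $1,2,3,4$ in cyclic order. Then $N[1]=\{4,1,2\}$ and $N[1]\cap N[2]=\{1,2\}$, so by \eqref{eq:comm} the element $[g^1,h^1]\,[g^1,h^2]^{-1}$ has $[g,h]$ at vertex $4$ and $1$ elsewhere. Rotating the cycle gives the other vertices, so $\Gamma$ is RA. This does not happen because $G^\Gamma$ is everything: $B$ kills the all-one vector modulo $3$, so $(\mathbb Z/3)^\Gamma\ne(\mathbb Z/3)^V$.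
\end{example}

Let $p_n$ be the proportion of RA graphs among the $2^{\binom n2}$ labeled graphs on $\{1,\dots,n\}$. The question we answer comes from Cunningham and Minevich \cite{CM}:
\begin{quote}
\emph{Does $p_n$ tend to $1$ as $n\to\infty$?}
\end{quote}
Example \ref{ex:c4} suggests that it does. What was used there is that each unit vector of $\mathbb Z^V$ is an integer combination of indicator vectors of sets $N[u]\cap N[w]$. A graph on $n$ vertices offers $\binom{n+1}2$ such vectors to generate a group of rank $n$, which is a large surplus. Two things keep this from being a proof. The vectors are built from only $\binom n2$ random bits and are far from independent, and generating $\mathbb Z^V$ is a condition modulo every prime at once. Moreover the surplus does not help against closed twins, which occur with probability about $n^22^{-n}$. One would guess that this is the main way to fail, and it is.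

\subsection{Results}

For $X\subseteq V$ let $\mathbf 1_X$ be the indicator vector of $X$, and let $e_v=\mathbf 1_{\{v\}}$. Let $L\le\mathbb Z^V$ be the subgroup generated by all vectors $\mathbf 1_{N[u]\cap N[w]}$ with $u,w\in V$, where $u=w$ is allowed. For a commutative ring $R$, let $\mathrm{Heis}(R)$ be the group of upper triangular $3\times3$ matrices over $R$ with ones on the diagonal. For a vector $x$ indexed by $V$, let $\mathrm{diag}(x)$ be the diagonal matrix with diagonal $x$.

\begin{theorem}\label{thm:class}
For a graph $\Gamma$ the following are equivalent.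
\begin{enumerate}
\item[(a)] $\Gamma$ is RA.
\item[(b)] $\Gamma$ is $\mathrm{Heis}(\mathbb Z)$-RA.
\item[(c)] $\Gamma$ is $\mathrm{Heis}(\mathbb F_p)$-RA for every prime $p$.
\item[(d)] $L=\mathbb Z^V$.
\item[(e)] For every prime $p$, the only $x\in\mathbb F_p^V$ with $B\,\mathrm{diag}(x)\,B=0$ over $\mathbb F_p$ is $x=0$.
\end{enumerate}
\end{theorem}

Let $G(n,q)$ be the random graph on $n$ vertices in which each pair is an edge with probability $q$, independently. The graph $G(n,\frac12)$ is a uniformly random labeled graph, so $p_n$ is the probability that it is RA. The symbol $\log$ denotes the natural logarithm, and all limits are as $n\to\infty$.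

\begin{theorem}\label{thm:main}
If $q=q(n)$ satisfies $\min(q,1-q)\ge 40\frac{\log n}{n}$, then $G(n,q)$ is RA with probability tending to $1$. In particular $p_n\to1$.
\end{theorem}

\begin{theorem}\label{thm:sharp}
Fix $\varepsilon>0$. If $1-q\le(1-\varepsilon)\frac{\log n}{n}$, or if $n^2q\to\infty$ and $q\le(\frac12-\varepsilon)\frac{\log n}{n}$, then $G(n,q)$ has closed twins, and hence is not RA, with probability tending to $1$.
\end{theorem}

So the range in Theorem \ref{thm:main} is sharp up to constants. The condition $n^2q\to\infty$ cannot be dropped: if $n^2q\to0$, the expected number of edges tends to $0$, so with probability tending to $1$ the graph has no edges and is RA.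

\begin{theorem}\label{thm:rate}
Let $\tau_n$ be the probability that a uniformly random labeled graph on $n$ vertices has closed twins. Then
\[
1-p_n=\tau_n+\Bigl(\tfrac{16}{21}+o(1)\Bigr)n^8\,16^{-n},\qquad \tau_n=n(n-1)2^{-n}+O(n^44^{-n}).
\]
In particular $1-p_n\sim n^22^{-n}$.
\end{theorem}

The four theorems are proved in Sections \ref{sec:class}--\ref{sec:rate}, in this order. For $X,Y\subseteq V$ we write $B_{X,Y}$ for the submatrix of $B$ with rows in $X$ and columns in $Y$, and $B_S=B_{V,S}$; for other matrices the same notation is used. The rank of a $0/1$ matrix over a field $F$ is $\mathrm{rank}_F$.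

\section{A linear criterion}\label{sec:class}

For $a\in G$ and $f\in\mathbb Z^V$, let $a^{(f)}\in G^V$ be the element with entry $a^{f(v)}$ at $v$. For fixed $a$ the map $f\mapsto a^{(f)}$ is a homomorphism $\mathbb Z^V\to G^V$. With $b_w=\mathbf 1_{N[w]}$ we have $a^w=a^{(b_w)}$, and $\mathbf 1_{N[u]\cap N[w]}=b_ub_w$, where vectors are multiplied coordinatewise. We prove (d)$\Rightarrow$(a), (d)$\Leftrightarrow$(e), (b)$\Rightarrow$(d) and (c)$\Rightarrow$(e). Since (a) contains (b) and (c) as special cases, this proves Theorem \ref{thm:class}.

\begin{proof}[Proof of \textup{(d)}$\Rightarrow$\textup{(a)}]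
Let $G$ be a group, $g,h\in G$ and $c=[g,h]$. The set of $f\in\mathbb Z^V$ with $c^{(f)}\in G^\Gamma$ is a subgroup of $\mathbb Z^V$, and by \eqref{eq:comm} it contains every $b_ub_w$. So it contains $L=\mathbb Z^V$, and in particular each $e_v$. The element $c^{(e_v)}$ has $[g,h]$ at $v$ and $1$ elsewhere.
\end{proof}

\begin{proof}[Proof of \textup{(d)}$\Leftrightarrow$\textup{(e)}]
A nonzero finitely generated abelian group is a direct sum of cyclic groups and therefore has a quotient $\mathbb Z/p$ for some prime $p$. Applied to $\mathbb Z^V/L$, this shows that $L\ne\mathbb Z^V$ if and only if, for some $p$, the image $L_p$ of $L$ in $\mathbb F_p^V$ is a proper subspace. This holds if and only if some nonzero $x\in\mathbb F_p^V$ is orthogonal to all generators $b_ub_w$. Finally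
\begin{equation}\label{eq:entry}
\sum_v x_v\,b_u(v)b_w(v)=\sum_vB_{uv}\,x_v\,B_{vw}=\bigl(B\,\mathrm{diag}(x)\,B\bigr)_{uw}.
\end{equation}
So $L_p=\mathbb F_p^V$ if and only if the condition in (e) holds for $p$.
\end{proof}

For the remaining implications we must show that, in a suitable group, \eqref{eq:comm} is the only source of elements of $[G,G]^V$ in $G^\Gamma$. The difficulty is that an element of $G^\Gamma$ is an arbitrary word in the generators, and a word can lie in $[G,G]^V$ through cancellation in each coordinate separately. The Heisenberg groups are the right test because they have a normal form in which the cost of reordering a word is an explicit bilinear expression, and the bilinear expressions in the $b_w$ are exactly what $L$ consists of.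

\begin{proof}[Proof of \textup{(b)}$\Rightarrow$\textup{(d)} and \textup{(c)}$\Rightarrow$\textup{(e)}]
Let $R$ be $\mathbb Z$ or $\mathbb F_p$, let $G=\mathrm{Heis}(R)$, and let $L_R$ be the image of $L$ in $R^V$. We show that if $\Gamma$ is $G$-RA, then $L_R=R^V$. For $R=\mathbb Z$ this is (d), and for $R=\mathbb F_p$ it is the condition in (e) for $p$, by the previous proof.

With the matrix units $E_{ij}$, put $x=I+E_{12}$, $y=I+E_{23}$, $z=I+E_{13}$. The element $z$ is central, and for integers $i,j,k$
\[
x^iy^jz^k=I+iE_{12}+jE_{23}+(ij+k)E_{13},\qquad y^jx^i=I+iE_{12}+jE_{23}=x^iy^jz^{-ij}.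
\]
Three facts follow. Every element of $G$ has the form $x^iy^jz^k$, and it determines the images of $i,j,k$ in $R$. From $xy=yxz$ we get $z=[x,y]$, so $z\in[G,G]$ and $G$ is generated by $x$ and $y$. Since $a\mapsto a^w$ is a homomorphism, $G^\Gamma$ is generated by the elements $x^w$ and $y^w$.

Let $\Lambda\le\mathbb Z^V$ be generated by the $b_w$. If $\alpha,\beta\in\Lambda$, then $\alpha\beta$ is an integer combination of products $b_ub_w$, so $\alpha\beta\in L$. Consider
\[
K=\{x^{(\alpha)}y^{(\beta)}z^{(f)}:\ \alpha,\beta\in\Lambda,\ f\in L\}\subseteq G^V .
\]
Applying $y^jx^i=x^iy^jz^{-ij}$ in each coordinate gives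
\[
x^{(\alpha)}y^{(\beta)}z^{(f)}\cdot x^{(\alpha')}y^{(\beta')}z^{(f')}=x^{(\alpha+\alpha')}\,y^{(\beta+\beta')}\,z^{(f+f'-\alpha'\beta)} .
\]
So $K$ is closed under products, and the choice $\alpha'=-\alpha$, $\beta'=-\beta$, $f'=-f-\alpha\beta$ shows that it is closed under inverses. Thus $K$ is a subgroup that contains all $x^w$ and $y^w$, and $G^\Gamma\le K$.

If $\Gamma$ is $G$-RA, then $z^{(e_v)}\in G^\Gamma\le K$ for each $v$, say $z^{(e_v)}=x^{(\alpha)}y^{(\beta)}z^{(f)}$ with $f\in L$. By uniqueness of the normal form in each coordinate, $e_v$ and $f$ have the same image in $R^V$. So $L_R$ contains every $e_v$, and $L_R=R^V$.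
\end{proof}

The last step needs that no power of $x$ or $y$ contributes to the exponent of $z$. This is the reason for choosing $\mathrm{Heis}(\mathbb F_2)$ among the nonabelian groups of order $8$: in the quaternion group $[i,j]=-1=i^2$, and the argument does not apply.

An \emph{obstruction} for $\Gamma$ is a pair $(p,x)$ of a prime $p$ and a nonzero $x\in\mathbb F_p^V$ with $B\,\mathrm{diag}(x)\,B=0$ over $\mathbb F_p$. Its \emph{support} is $S=\{v:x_v\ne0\}$. By Theorem \ref{thm:class}, $\Gamma$ is RA if and only if it has no obstruction, and by \eqref{eq:entry} the condition says that $x$ sums to zero on every set $N[u]\cap N[w]$. Closed twins $u,v$ give the obstruction $x=e_u-e_v$ for every $p$, since each such set contains both twins or neither.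

\begin{example}\label{ex:cube}
Twins are not the only obstruction. In the graph of the $3$-dimensional cube, $|N[u]\cap N[w]|$ equals $4,2,2,0$ when $u$ and $w$ are at distance $0,1,2,3$. All these numbers are even, so $(2,\mathbf 1_V)$ is an obstruction. The cube has no closed twins, since only $u=w$ gives an intersection of size $4$, and it is not RA.
\end{example}

A union bound over all vectors $x$ and all primes $p$ is hopeless as it stands. The next lemma discards the values of $x$ and keeps a condition on the support alone.

\begin{lemma}\label{lem:rank}
If $(p,x)$ is an obstruction with support $S$, then $\mathrm{rank}_{\mathbb F_p}B_S\le|S|/2$.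
\end{lemma}

\begin{proof}
Let $D$ be the invertible diagonal matrix with the entries $x_v$, $v\in S$. Since $B$ is symmetric, $B\,\mathrm{diag}(x)\,B=B_SDB_S^T$. Put $\rho=\mathrm{rank}_{\mathbb F_p}B_S$. The column space of $DB_S^T$ is a subspace of $\mathbb F_p^S$ of dimension $\rho$, and it lies in the kernel of $B_S$, which has dimension $|S|-\rho$. So $\rho\le|S|-\rho$.
\end{proof}

\section{Random graphs have no obstruction}\label{sec:main}

Let $\Gamma=G(n,q)$ and $\beta=\max(q,1-q)$; a random entry of $B$ off the diagonal takes any prescribed value with probability at most $\beta$. For $1\le s\le n$ let $P_s$ be the probability that there are a set $S$ with $|S|=s$ and a prime $p$ with $\mathrm{rank}_{\mathbb F_p}B_S\le s/2$. By Theorem \ref{thm:class} and Lemma \ref{lem:rank},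
\begin{equation}\label{eq:union}
P(\Gamma\text{ is not RA})\le\sum_{s=1}^nP_s .
\end{equation}
Here $P_1=0$, because a column of $B$ has a $1$ on the diagonal and so has rank $1$.

The case $s=2$ shows the mechanism. If two nonzero $0/1$ columns have rank $1$ over some field, they are equal. Once the first column is known, each entry of the second column in the $n-2$ rows outside $S$ is forced, and these entries are independent. So $P_2\le\binom n2\beta^{n-2}$. For general $s$, some $r=\lfloor s/2\rfloor$ columns span the other $s-r$, and each of those is forced in all but $r$ of its entries. Because at least half of the columns are forced, the gain grows linearly in $s$ in the exponent and beats the $n^s$ choices of $S$. Two difficulties are new for $s>2$: the rank depends on $p$, and for large $s$ few rows lie outside $S$. We take the forcing argument first.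

\begin{lemma}\label{lem:cube}
Let $F$ be a field and $W\le F^m$ a subspace of dimension $d$. Then $W$ contains at most $2^d$ vectors of $\{0,1\}^m$, and a random vector with independent entries, each equal to $1$ with probability $q$ and to $0$ otherwise, lies in $W$ with probability at most $\beta^{m-d}$.
\end{lemma}

\begin{proof}
Write a basis of $W$ as the rows of a $d\times m$ matrix and choose $d$ independent columns. The projection of $W$ to these $d$ coordinates is injective. So a vector of $W$ is determined by these entries, which gives the first claim. Given these entries of the random vector, each of the other $m-d$ entries must take one prescribed value, which gives the second.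
\end{proof}

\begin{lemma}\label{lem:iid}
Let $M$ be an $m\times s$ matrix with independent entries as in Lemma \ref{lem:cube}, let $r\le\min(m,s)$, and let $F$ be a field. Then $P(\mathrm{rank}_FM\le r)\le\binom sr\beta^{(m-r)(s-r)}$.
\end{lemma}

\begin{proof}
If the rank is at most $r$, some $r$ columns span a space that contains the other $s-r$ columns. Fix the $r$ positions and condition on these columns. Their span has dimension at most $r$, and the other columns are independent, so by Lemma \ref{lem:cube} all of them lie in the span with probability at most $(\beta^{m-r})^{s-r}$. There are $\binom sr$ choices of positions.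
\end{proof}

We will apply Lemma \ref{lem:iid} to $B_{V\setminus S,S}$, whose entries are independent. It has $m=n-s$ rows, and the bound is void when $n-s\le r$, for instance when $S=V$. For large $S$ the randomness must come from the principal block $B_{S,S}$, whose columns are not independent. Symmetry, the cause of the dependence, also yields the remedy: a symmetric matrix of rank $\rho$ is determined by $\rho$ of its rows.

\begin{lemma}\label{lem:sym}
For $S\subseteq V$ with $|S|=s$ and a field $F$,
\[
P(\mathrm{rank}_FB_{S,S}\le s/2)\le2^s\beta^{\binom{\lceil s/2\rceil}2}.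
\]
\end{lemma}

\begin{proof}
Let $M=B_{S,S}$ have rank $\rho\le s/2$. Choose $T\subseteq S$ with $|T|=\rho$ whose rows form a basis of the row space, so that $M=CM_{T,S}$ for an $S\times T$ matrix $C$. Restricting to the columns in $T$ gives $M_{S,T}=CM_{T,T}$. Transposing and using symmetry gives $M_{T,S}=M_{T,T}C^T$. The left side has rank $\rho$, so the $\rho\times\rho$ matrix $M_{T,T}$ is invertible, $C=M_{S,T}M_{T,T}^{-1}$, and for $U=S\setminus T$
\[
M_{U,U}=M_{U,T}\,M_{T,T}^{-1}\,M_{T,U}.
\]
Now fix $T$ with $|T|\le s/2$ and bound the probability that $M_{T,T}$ is invertible and this identity holds. The right side depends only on the pairs of vertices that meet $T$. The $\binom{|U|}2$ entries of $M_{U,U}$ above the diagonal are independent of these and of each other, and each must take a prescribed value. So the probability is at most $\beta^{\binom{|U|}2}$, where $|U|\ge\lceil s/2\rceil$. There are at most $2^s$ choices of $T$.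
\end{proof}

The bounds so far hold for each field, but there are infinitely many primes. Large primes behave like $\mathbb Q$, which leaves a finite list whose size is comparable with the number of choices of $S$.

\begin{lemma}\label{lem:fields}
Let $\mathcal F_s$ consist of $\mathbb Q$ and the fields $\mathbb F_\ell$ with $\ell\le s^s$ prime; then $|\mathcal F_s|\le s^s$. Let $M$ be a $0/1$ matrix with $s$ columns and $0\le r<s$. If $\mathrm{rank}_{\mathbb F_p}M\le r$ for some prime $p$, then $\mathrm{rank}_FM\le r$ for some $F\in\mathcal F_s$.
\end{lemma}

\begin{proof}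
Sending $\mathbb Q$ to $1$ and $\mathbb F_\ell$ to $\ell$ embeds $\mathcal F_s$ in $\{1,\dots,s^s\}$. If $\mathrm{rank}_{\mathbb Q}M\le r$, take $F=\mathbb Q$. Otherwise some $(r+1)\times(r+1)$ minor is a nonzero integer $d$. It is a sum of $(r+1)!$ terms in $\{0,\pm1\}$, so $|d|\le s!\le s^s$, and $p$ divides $d$ because the rank modulo $p$ is at most $r$. Hence $p\le s^s$, and $F=\mathbb F_p$ serves.
\end{proof}

\begin{proposition}\label{prop:Ps}
Let $q\in[0,1]$ be arbitrary. For $2\le s\le n/2$ and $r=\lfloor s/2\rfloor$,
\begin{equation}\label{eq:small}
P_s\le\binom ns\,s^s\binom sr\beta^{(n-s-r)(s-r)}\le(2n^2)^s\,\beta^{(n-\frac{3s}2)\frac s2}.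
\end{equation}
For $n\ge4$,
\begin{equation}\label{eq:large}
\sum_{s>n/2}P_s\le4^n\,n^n\,\beta^{\,n^2/32-n/8}.
\end{equation}
\end{proposition}

\begin{proof}
Deleting rows does not increase the rank. Let $2\le s\le n/2$ and $\mathrm{rank}_{\mathbb F_p}B_S\le s/2$. Then $M=B_{V\setminus S,S}$ has rank at most $r$ over $\mathbb F_p$, hence over some $F\in\mathcal F_s$ by Lemma \ref{lem:fields}. The matrix $M$ has independent entries and $n-s\ge s\ge r$ rows. Lemma \ref{lem:iid} and a union bound over $S$ and $F$ give the first inequality in \eqref{eq:small}. For the second, use $\binom ns\le n^s$, $s^s\le n^s$, $\binom sr\le2^s$, and $n-s-r\ge n-\frac{3s}2\ge0$, $s-r\ge\frac s2$.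

Let $s>n/2$. Now $B_{S,S}$ has rank at most $\lfloor s/2\rfloor<s$ over $\mathbb F_p$, hence over some $F\in\mathcal F_s$. Put $k=\lceil s/2\rceil\ge n/4\ge1$; then $\binom k2\ge\frac12\cdot\frac n4\bigl(\frac n4-1\bigr)=\frac{n^2}{32}-\frac n8$. By Lemma \ref{lem:sym}, each pair $(S,F)$ contributes at most $2^n\beta^{n^2/32-n/8}$. There are at most $2^n$ sets $S$ in all, and at most $n^n$ fields for each.
\end{proof}

Neither estimate can replace the other: for $s=2$ the exponent in Lemma \ref{lem:sym} is $0$, just as Lemma \ref{lem:iid} says nothing for $s=n$.

\begin{proof}[Proof of Theorem \ref{thm:main}]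
Let $\delta=\min(q,1-q)\ge40\frac{\log n}n$. Then $\beta=1-\delta\le e^{-\delta}$, so $\beta^{n/8}\le n^{-5}$. For $2\le s\le n/2$ we have $n-\frac{3s}2\ge\frac n4$, so \eqref{eq:small} gives $P_s\le(2n^2\beta^{n/8})^s\le(2n^{-3})^s$, and $\sum_{s\ge2}(2n^{-3})^s\to0$. In \eqref{eq:large}, $\beta^{n^2/32-n/8}=(\beta^{n/8})^{n/4-1}\le n^{-5n/4+5}$, so the right side is at most $4^nn^{-n/4+5}$, which tends to $0$. By \eqref{eq:union}, $G(n,q)$ is RA with probability tending to $1$. For $q=\frac12$ the hypothesis holds for all large $n$.
\end{proof}

The hypothesis on $q$ enters only through $\beta^{n/8}\le n^{-5}$. The constant $40$ is dictated by \eqref{eq:large}, where $e^{-\delta n^2/32}$ has to absorb the factor $n^n$ paid for the list of fields.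

\section{Very dense and very sparse graphs}\label{sec:sharp}

By Lemma \ref{lem:twins} it suffices to find closed twins, and we look for the cheapest kind: two vertices adjacent to all others when $q$ is near $1$, and the two ends of an isolated edge when $q$ is near $0$. We use the second moment method in the following form.

\begin{lemma}\label{lem:second}
Let $Z=Z_n$ be random variables with values in the nonnegative integers, such that $EZ\to\infty$ and $E[Z(Z-1)]\le(1+o(1))(EZ)^2$. Then $P(Z\ge2)\to1$.
\end{lemma}

\begin{proof}
We have $\mathrm{Var}\,Z=E[Z(Z-1)]+EZ-(EZ)^2=o((EZ)^2)$. Once $EZ\ge2$, the event $Z\le1$ implies $|Z-EZ|\ge EZ/2$, which by Chebyshev's inequality has probability at most $4\,\mathrm{Var}\,Z/(EZ)^2$.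
\end{proof}

We also use $1-t\ge e^{-t-t^2}$ for $0\le t\le\frac12$, which follows from $-\log(1-t)=\sum_{k\ge1}t^k/k\le t+\frac{t^2}{2(1-t)}$.

\begin{proof}[Proof of Theorem \ref{thm:sharp}]
\emph{The dense case.} Let $t=1-q\le(1-\varepsilon)\frac{\log n}n$, and let $X$ be the number of vertices adjacent to all others. Then $nt^2\le(\log n)^2/n\to0$ and
\[
EX=nq^{n-1}\ge n\,e^{-nt-nt^2}\ge(1-o(1))\,n^{\varepsilon}\to\infty .
\]
Two given vertices are both adjacent to all others if and only if the $2n-3$ pairs meeting them are edges, so
\[
\frac{E[X(X-1)]}{(EX)^2}=\frac{n(n-1)q^{2n-3}}{n^2q^{2n-2}}=\frac{1-1/n}q\to1 .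
\]
By Lemma \ref{lem:second}, $X\ge2$ with probability tending to $1$, and two such vertices both have closed neighborhood $V$.

\emph{The sparse case.} Let $n^2q\to\infty$ and $q\le(\frac12-\varepsilon)\frac{\log n}n$, and let $Y$ be the number of components that consist of a single edge. Again $nq^2\to0$, so
\[
EY=\binom n2q(1-q)^{2(n-2)}\ge(1-o(1))\binom n2q\,e^{-2nq}.
\]
For those $n$ with $nq\le1$ this is at least $(1-o(1))\,\frac12e^{-2}n^2q$. For those $n$ with $nq\ge1$ we use $\binom n2q\ge\frac{n-1}2$ and $e^{-2nq}\ge n^{-1+2\varepsilon}$, and get at least $(1-o(1))\frac12n^{2\varepsilon}$. Both bounds tend to infinity. Two distinct isolated edges are disjoint, and they require $4(n-2)-4$ nonedges, because the four pairs between them are counted twice. Hence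
\[
E[Y(Y-1)]=\binom n2\binom{n-2}2q^2(1-q)^{4n-12}\le(1-q)^{-4}(EY)^2,
\]
and $(1-q)^{-4}\to1$. By Lemma \ref{lem:second} there is an isolated edge $uv$ with probability tending to $1$, and $N[u]=N[v]=\{u,v\}$.
\end{proof}

\section{The failure probability for the uniform random graph}\label{sec:rate}

From now on $q=\beta=\frac12$. Call a graph \emph{twin-free} if it has no closed twins; this says that the columns of $B$ are distinct. By Lemma \ref{lem:twins},
\[
1-p_n=\tau_n+\pi_n,\qquad\pi_n=P(\Gamma\text{ is twin-free and not RA}).
\]
So Theorem \ref{thm:rate} consists of the estimate for $\tau_n$ and the statement $\pi_n=(\frac{16}{21}+o(1))n^816^{-n}$. Note that $\pi_n$ is much smaller than the error term in the estimate for $\tau_n$; the two statements are separate.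

For lower bounds we use the Bonferroni inequality $P(\bigcup_iA_i)\ge\sum_iP(A_i)-\sum_{i<j}P(A_i\cap A_j)$. All intersections that arise are bounded by one lemma. Orthogonality in $\mathbb F_2^T$ refers to the form $\sum_va_vb_v$; it is nondegenerate, so $\dim W+\dim W^\perp=|T|$ for every subspace $W\le\mathbb F_2^T$.

\begin{lemma}\label{lem:constraints}
Let $T\subseteq V$, and let $W\le\mathbb F_2^V$ be a subspace of dimension $d$ whose vectors vanish outside $T$. The probability that every row of $B$ is orthogonal to $W$ over $\mathbb F_2$ is at most $2^{-d(n-|T|)}$.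
\end{lemma}

\begin{proof}
For $u\notin T$ the restriction of row $u$ to $T$ is uniform in $\mathbb F_2^T$, and for different $u$ these restrictions depend on disjoint sets of pairs, so they are independent. Each lies in the subspace of $\mathbb F_2^T$ orthogonal to $W$, of dimension $|T|-d$, with probability $2^{-d}$.
\end{proof}

\subsection{Twins}

Two vertices $a,b$ are closed twins if and only if they are adjacent and each of the other $n-2$ vertices is adjacent to both or to neither. This has probability $2^{1-n}$, so $\tau_n\le\binom n22^{1-n}=n(n-1)2^{-n}$. Equivalently, columns $a$ and $b$ of $B$ are equal, that is, every row of $B$ is orthogonal to $e_a+e_b$ over $\mathbb F_2$. If $\{a,b\}\ne\{c,d\}$, the vectors $e_a+e_b$ and $e_c+e_d$ are distinct and nonzero, so they span a space of dimension $2$ supported on at most four vertices. By Lemma \ref{lem:constraints} both pairs are twins with probability at most $4^{-(n-4)}$. There are at most $n^4$ such pairs of pairs, and the Bonferroni inequality gives $\tau_n=n(n-1)2^{-n}+O(n^44^{-n})$.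

\subsection{Obstructions with small support}

For fixed $s$, the first bound in \eqref{eq:small} is a polynomial in $n$ times $2^{-\lceil s/2\rceil n}$. It gives $2^{-n}$ for $s=2$, then $4^{-n}$ for $s=3,4$, then $8^{-n}$ for $s=5,6$, then $16^{-n}$ for $s=7,8$, and $32^{-n}$ or less from $s=9$ on. The rank condition alone therefore cannot determine $\pi_n$. We have to return to the equation $B\,\mathrm{diag}(x)\,B=0$ and decide which supports of size at most $8$ occur in a twin-free graph. Example \ref{ex:cube} shows that $s=8$ does; we show that nothing smaller does, and that for $s=8$ and $p=2$ the row space of $B_S$ is of one specific type.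

An \emph{affine function} on $\mathbb F_2^3$ is a function $w\mapsto c_0+c_1w_1+c_2w_2+c_3w_3$ with $c_i\in\mathbb F_2$. Let $|S|=8$. An \emph{affine code} on $S$ is a subspace of $\mathbb F_2^S$ of the form $\{h\circ\varphi:h\text{ affine}\}$, where $\varphi\colon S\to\mathbb F_2^3$ is a bijection. Let $\mathcal R_S$ be the set of affine codes on $S$. The \emph{weight} of a vector is the number of its nonzero entries.

\begin{lemma}\label{lem:codes}
Every $R\in\mathcal R_S$ has dimension $4$, contains $\mathbf 1_S$, has nonzero vectors of weights $4$ and $8$ only, and satisfies $R=R^\perp$. Moreover $|\mathcal R_S|=30$.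
\end{lemma}

\begin{proof}
An affine function determines its coefficients through its values at $0$ and at the three unit vectors, so $\dim R=4$. A nonconstant affine function takes each value on half of the eight points, and the nonzero constant function is $\mathbf 1_S$. The product of two affine functions is a sum of monomials of degree at most $2$. Each such monomial does not depend on one of the three variables, so its sum over $\mathbb F_2^3$ is $0$. Hence $R\le R^\perp$, and both have dimension $4$.

Two bijections $\varphi,\varphi'$ give the same code if and only if composition with $\sigma=\varphi'\circ\varphi^{-1}$ preserves the space of affine functions. If it does, the three coordinates of $\sigma$ are affine functions, so $\sigma$ is an invertible affine map $w\mapsto Aw+c$; conversely such maps preserve the space. There are $8$ choices of $c$ and $(8-1)(8-2)(8-4)=168$ invertible matrices $A$. So $|\mathcal R_S|=8!/(8\cdot168)=30$.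
\end{proof}

\begin{proposition}\label{prop:structure}
Let $\Gamma$ be twin-free, and let $(p,x)$ be an obstruction with support $S$, $|S|=s$. Then:
\begin{enumerate}
\item[(i)] $s\ge8$;
\item[(ii)] if $s=8$ and $p=2$, the row space of $B_S$ over $\mathbb F_2$ is an affine code on $S$;
\item[(iii)] if $s=8$ and $p$ is odd, the rows of $B_S$ take at most $15$ different values in $\{0,1\}^S$.
\end{enumerate}
\end{proposition}

\begin{proof}
Let $r=\mathrm{rank}_{\mathbb F_p}B_S$, so $r\le s/2$ by Lemma \ref{lem:rank}. The columns of $B_S$ are distinct because $\Gamma$ is twin-free, and nonzero because $B_{vv}=1$. Together with $0$ they are $s+1$ vectors with entries $0,1$ in a space of dimension $r$, so Lemma \ref{lem:cube} gives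
\[
s\le2^r-1\le2^{\lfloor s/2\rfloor}-1 .
\]
For $s=1,\dots,5$ the right side is $0,1,1,3,3$, which is less than $s$. For $s\in\{6,7\}$ the inequalities force $r=3$, and for $s=8$ they force $r=4$.

(i) Suppose $s\in\{6,7\}$. Counting does not exclude this case; the contradiction will come from the symmetry of $B$ and its diagonal. Choose rows $f_1,f_2,f_3$ of $B_S$ that form a basis of the row space, and put $\psi(v)=(f_1(v),f_2(v),f_3(v))\in\{0,1\}^3$ for $v\in S$. Every row is a combination of the $f_i$, so there is a $V\times3$ matrix $C$ over $\mathbb F_p$ such that column $v$ of $B_S$ is $C\psi(v)^T$. Since the columns are distinct and nonzero, $\psi$ is an injection into $\{0,1\}^3\setminus\{000\}$. Define $g$ on these seven points by $g(\psi(v))=x_v$, and $g=0$ off the image. By \eqref{eq:entry}, $\sum_vx_vf_i(v)f_j(v)=0$ for all $i,j$; that is, $g$ sums to zero over the points whose coordinates $i$ and $j$ both equal $1$. Put $t=g(111)$. For $i\ne j$ there are two such points, and we get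
\[
g(110)=g(101)=g(011)=-t .
\]
For $i=j=1$ we get $g(100)+g(110)+g(101)+g(111)=0$, so $g(100)=t$, and $i=j=2$ and $i=j=3$ give $g(010)=g(001)=t$ by the same sum. As $x\ne0$, we have $t\ne0$, so $g$ vanishes nowhere and all seven points lie in the image of $\psi$.

Let $a,b,c\in S$ be mapped to $100$, $010$, $110$. Then column $c$ is the sum of columns $a$ and $b$: $B_{uc}=B_{ua}+B_{ub}$ in $\mathbb F_p$ for all $u\in V$. Taking $u=a$, $u=b$, $u=c$ and using symmetry and the diagonal,
\[
B_{ac}=1+B_{ab},\qquad B_{bc}=B_{ab}+1,\qquad 1=B_{ac}+B_{bc}=2+2B_{ab}.
\]
So $1+2B_{ab}=0$ in $\mathbb F_p$. This excludes $B_{ab}=0$. If $B_{ab}=1$, it forces $p=3$, and then $B_{ac}=2$ is neither $0$ nor $1$ in $\mathbb F_3$. This contradiction proves (i).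

(ii) Over $\mathbb F_2$ we have $x=\mathbf 1_S$, so $B_SB_S^T=0$, and any two rows of $B_S$ are orthogonal. Let $R\le\mathbb F_2^S$ be the row space. Then $R\le R^\perp$, both of dimension $4$, so $R=R^\perp$. For $b\in R$ we have $\sum_vb_v=\sum_vb_v^2=0$, so $\mathbf 1_S\in R^\perp=R$. Extend $\mathbf 1_S$ to a basis $\mathbf 1_S,f_1,f_2,f_3$ of $R$ and put $\varphi=(f_1,f_2,f_3)\colon S\to\mathbb F_2^3$. If $\varphi(v)=\varphi(v')$, all vectors of $R$ agree at $v$ and $v'$, so columns $v$ and $v'$ are equal and $v=v'$. Thus $\varphi$ is an injection between sets of size $8$, and $R$, the span of $\mathbf 1_S,f_1,f_2,f_3$, is the affine code defined by $\varphi$.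

(iii) Let $R\le\mathbb F_p^S$ be the row space. As in Lemma \ref{lem:cube}, choose $I\subseteq S$ with $|I|=4$ such that the projection $R\to\mathbb F_p^I$ is injective, hence an isomorphism. Suppose that $R$ contains at least $16$ vectors of $\{0,1\}^S$. Then they project onto all of $\{0,1\}^I$. Fix $j\in S\setminus I$ and write $b_j=\sum_{i\in I}\alpha_ib_i$ for $b\in R$. The vector over $e_i$ has entries $0,1$, so $\alpha_i\in\{0,1\}$. If $\alpha_i=\alpha_k=1$ with $i\ne k$, the vector over $e_i+e_k$ has entry $2$ at $j$, and $2\notin\{0,1\}$ in $\mathbb F_p$ for odd $p$. So at most one $\alpha_i$ is nonzero, and column $j$ of $B_S$ is zero or equal to column $i$. Both are impossible. Hence $R$ contains at most $15$ vectors of $\{0,1\}^S$, and the rows of $B_S$ are among them.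
\end{proof}

\begin{remark}
By (i) and Theorem \ref{thm:class}, every twin-free graph on at most seven vertices is RA, so the cube has the least possible number of vertices for a twin-free graph that is not RA.
\end{remark}

The difference between (ii) and (iii) decides the asymptotics. A random row restricted to $S$ is admissible with probability $16/256$ in characteristic $2$, where the whole row space consists of $0/1$ vectors, and with probability at most $15/256$ in odd characteristic. Raised to the power $n-8$, the second is negligible against the first.

\subsection{The eight-vertex configuration}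

For $|S|=8$ and $R\in\mathcal R_S$, let $E_{S,R}$ be the event that every row of $B_S$, read modulo $2$, lies in $R$.

\begin{lemma}\label{lem:E}
If $E_{S,R}$ occurs, then $\Gamma$ is not RA. Moreover $P(E_{S,R})=2^{10}\,16^{-n}$, and
\[
\Sigma_n:=\sum_{S,R}P(E_{S,R})=30\binom n82^{10}\,16^{-n}=\Bigl(\tfrac{16}{21}+o(1)\Bigr)n^816^{-n}.
\]
\end{lemma}

\begin{proof}
On $E_{S,R}$ any two rows of $B_S$ are orthogonal because $R=R^\perp$. So $B\,\mathrm{diag}(\mathbf 1_S)\,B=B_SB_S^T=0$ over $\mathbb F_2$, and $(2,\mathbf 1_S)$ is an obstruction.

The rows of $B_S$ indexed by $u\notin S$ are uniform in $\mathbb F_2^S$, independent of each other and of $B_{S,S}$, and each lies in $R$ with probability $2^4/2^8$. It remains to count the admissible blocks $B_{S,S}$. Identify $S$ with $\mathbb F_2^3$ so that $R$ is the space of affine functions, view the block as a symmetric function $B(w,w')$, and put $\hat w=(1,w_1,w_2,w_3)$, indexed by $0,1,2,3$. The condition is that $B(w,w')$ is affine in $w'$ for each $w$, say $B(w,w')=\sum_{j=0}^3c_j(w)\hat w'_j$. Here $c_0(w)=B(w,0)$ and $c_j(w)=B(w,\epsilon_j)-B(w,0)$, where $\epsilon_j$ is the $j$th unit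 vector. By symmetry $B(w,w')$ is affine in $w$ for fixed $w'$, so each $c_j$ is affine, and
\[
B(w,w')=\hat w\,Q\,\hat w'^{\,T}
\]
for a $4\times4$ matrix $Q$ over $\mathbb F_2$. The vectors $\hat w$ span $\mathbb F_2^4$, so $Q$ is unique; since $Q^T$ represents the same symmetric function, $Q=Q^T$. On the diagonal the terms with $i\ne j$ cancel in pairs and $w_i^2=w_i$, so $B(w,w)=Q_{00}+\sum_{i=1}^3Q_{ii}w_i$. This equals $1$ for all $w$ if and only if $Q_{00}=1$ and $Q_{11}=Q_{22}=Q_{33}=0$. Conversely, every symmetric $Q$ with this diagonal defines a symmetric block with ones on the diagonal and affine rows. The six entries above the diagonal of $Q$ are free, so $2^6$ of the $2^{\binom82}=2^{28}$ equally likely blocks are admissible. Hence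
\[
P(E_{S,R})=2^{6-28}\cdot2^{-4(n-8)}=2^{10-4n}.
\]
By Lemma \ref{lem:codes} there are $30\binom n8$ pairs $(S,R)$, and $30\cdot2^{10}/8!=30720/40320=16/21$.
\end{proof}

\begin{example}
The cube is one of the $64$ blocks. Take $B(w,w')=1+w_3+w_3'+w_1w_2'+w_2w_1'$. Every row is a nonconstant affine function of $w'$, so the graph on $S$ is $3$-regular. Solving $B(w,w')=1$ shows that each of $000$, $111$, $101$, $011$ is adjacent to all of $001$, $110$, $100$, $010$ except, respectively, the first, second, third, fourth. These twelve edges exhaust all degrees. The graph is $K_{4,4}$ minus a perfect matching, which is the cube: there a vertex is adjacent to all vertices of the opposite parity except its antipode.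
\end{example}

\subsection{Proof of the estimate for $\pi_n$}

\emph{Upper bound.} Let $\Gamma$ be twin-free and not RA, and take an obstruction $(p,x)$ with support $S$ of size $s$. By Proposition \ref{prop:structure} there are three cases.

If $s=8$ and $p=2$, then $E_{S,R}$ occurs, with $R$ the row space of $B_S$. This case has probability at most $\Sigma_n$.

If $s=8$ and $p$ is odd, there is a set $X\subseteq\{0,1\}^S$ with $|X|\le15$ that contains the restrictions to $S$ of all rows indexed outside $S$. This description no longer mentions $p$. There are at most $2^{256}$ subsets $X$ of $\{0,1\}^S$, so this case has probability at most $\binom n82^{256}(15/256)^{n-8}$, which is $o(n^816^{-n})$ because $15/256<1/16$.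

If $s\ge9$, Lemma \ref{lem:rank} bounds the probability by $\sum_{s\ge9}P_s$, and we apply Proposition \ref{prop:Ps} with $\beta=\frac12$ and $n$ large. For $s=9$ the second bound in \eqref{eq:small} would do as well up to a weaker base, but the first is exact enough to read off: with $r=4$,
\[
P_9\le\binom n99^9\binom942^{-5(n-13)}=O(n^932^{-n}).
\]
For $10\le s\le n/2$ the second bound reads $P_s\le2^{-f(s)}$ with
\[
f(s)=s\Bigl(\frac n2-\frac{3s}4-1-2\log_2n\Bigr).
\]
The function $f$ is concave, so on $[10,n/2]$ it is at least the smaller of $f(10)=5n-85-20\log_2n$ and $f(n/2)=\frac{n^2}{16}-O(n\log n)$, which for large $n$ is $f(10)$. These at most $n$ terms sum to at most $n\,2^{-f(10)}=O(n^{21}32^{-n})$. Finally \eqref{eq:large} gives $\sum_{s>n/2}P_s\le2^{-n^2/32+O(n\log n)}$. In total $\sum_{s\ge9}P_s=o(16^{-n})$.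

Adding the three cases, $\pi_n\le\Sigma_n+o(n^816^{-n})$.

\medskip
\emph{Lower bound.} Let $A$ be the union of all events $E_{S,R}$. By Lemma \ref{lem:E}, $\Gamma$ is not RA on $A$, so $\pi_n\ge P(A)-P(A\text{ and }\Gamma\text{ has closed twins})$. The Bonferroni inequality for the first term and the union bound for the second give
\[
\pi_n\ge\Sigma_n-\sum P(E_{S,R}\cap E_{S',R'})-\sum_{(S,R)}\ \sum_{\{a,b\}}P\bigl(E_{S,R}\cap\{a,b\text{ closed twins}\}\bigr),
\]
where the first subtracted sum runs over unordered pairs of distinct elements $(S,R)$, $(S',R')$. To apply Lemma \ref{lem:constraints}, let $R^0\le\mathbb F_2^V$ consist of the vectors of $R$ extended by zero outside $S$. Since $R=R^\perp$, the event $E_{S,R}$ says that every row of $B$ is orthogonal to $R^0$.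

The space $R^0$ determines $(S,R)$: it contains $\mathbf 1_S$, so $S$ is the union of the supports of its vectors. Hence for $(S,R)\ne(S',R')$ the spaces $R^0$ and $R'^0$ are different and of dimension $4$, their sum has dimension at least $5$, and it is supported on $S\cup S'$, which has at most $16$ elements. For a pair $\{a,b\}$, the vector $e_a+e_b$ has weight $2$, so it is not in $R^0$ by Lemma \ref{lem:codes}; the span of $R^0$ and $e_a+e_b$ has dimension $5$ and is supported on at most $10$ vertices. In both situations every row of $B$ is orthogonal to the space in question, so by Lemma \ref{lem:constraints} each subtracted probability is at most $2^{-5(n-16)}$ for $n\ge16$. There are $O(n^{16})$ terms in the first sum and $O(n^{10})$ in the second. Therefore $\pi_n\ge\Sigma_n-O(n^{16}32^{-n})=\Sigma_n-o(n^816^{-n})$.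

The two bounds and Lemma \ref{lem:E} give $\pi_n=(\frac{16}{21}+o(1))n^816^{-n}$. Together with the estimate for $\tau_n$ this proves the displayed formulas of Theorem \ref{thm:rate}, and $1-p_n\sim n^22^{-n}$ follows because $n^44^{-n}$ and $n^816^{-n}$ are $o(n^22^{-n})$. \qed

\begin{thebibliography}{9}
\bibitem{CM} Gabe Cunningham and Igor Minevich, \emph{Graph Powers of Groups II: The RA Matrix}, arXiv:2510.10314 (2025).
\end{thebibliography}
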